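# Non-self-embeddable graphs without Ramsey-minimal graphs: powers of a ray against stars

## 1. Arrowing, Ramsey-minimal graphs, self-embeddings

All graphs are simple and undirected, and may be infinite, including uncountable. A copy of $G$ in a graph is a subgraph isomorphic to $G$, not necessarily induced. We write $P_3=K_{1,2}$ for the path with two edges.

**Definition 1 (arrowing).** $F\to(G,H)$ means that every red-blue coloring of the edges of $F$ produces a red copy of $G$ or a blue copy of $H$.

Example: $K_{1,3}\to(P_3,P_3)$, because two of the three edges get the same color and they share the center. On the other hand $P_3\not\to(P_3,P_3)$: color one edge red and the other blue.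

Arrowing is monotone. If $F'\subset F$ and $F'\to(G,H)$, then $F\to(G,H)$, since a coloring of $F$ restricts to one of $F'$.

**Definition 2 (Ramsey-minimal).** $F$ is $(G,H)$-minimal if $F\to(G,H)$ and every proper subgraph $F'$ of $F$ satisfies $F'\not\to(G,H)$. The collection of all $(G,H)$-minimal graphs is $\mathcal R(G,H)$, and the pair $(G,H)$ admits a Ramsey-minimal graph if $\mathcal R(G,H)\ne\emptyset$.

Example: $K_{1,3}\in\mathcal R(P_3,P_3)$. A proper subgraph of $K_{1,3}$ has at most two edges; color them differently. By contrast $K_{1,4}$ arrows $(P_3,P_3)$ but is not minimal, since it contains $K_{1,3}$.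

**Definition 3 (self-embeddable).** $G$ is self-embeddable if $G\cong G'$ for some proper subgraph $G'$ of $G$, and non-self-embeddable otherwise.

An injective edge-preserving map $f:G\to G$ has as its image a subgraph of $G$ isomorphic to $G$, and every such subgraph arises in this way. So $G$ is non-self-embeddable exactly when the image of every such $f$ is all of $G$, vertices and edges.

Examples. Every finite graph is non-self-embeddable, because a proper subgraph has fewer vertices or fewer edges. The ray $0,1,2,\dots$ is self-embeddable: delete the vertex $0$. Every infinite complete graph is self-embeddable for the same reason: delete any vertex. The double ray $D$ is non-self-embeddable. Indeed, a proper subgraph of $D$ misses some edge $e$, and $D-e$ is a disjoint union of two rays, so a copy of the connected graph $D$ in it would lie in a single ray. All vertices of the copy have degree $2$ in it. Hence it avoids the endpoint $0$ of that ray, hence it avoids $1$, which has only one neighbor left, and so on; it avoids every vertex, which is absurd.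

We use the following facts. If $G$ and $H$ are both finite, a $(G,H)$-minimal graph exists. For arbitrary $G,H$ there is some $F$ with $F\to(G,H)$, by the Infinite Ramsey Theorem in the countable case (there the countably infinite complete graph will do) and by the Erdős–Rado Theorem in general. We also use Zorn's Lemma.

Now the question, from Fawwaz Fakhrurrozi Hadiputra and Valentino Vito, "Infinite Ramsey-minimal graphs for star forests", arXiv:2107.01710 (2021): *is it true that every pair $(G,H)$ of non-self-embeddable graphs admits a Ramsey-minimal graph?*

To see why self-embeddability is the natural thing to exclude, take $H=K_2$. A coloring without blue $K_2$ is all red, so $F\to(G,K_2)$ if and only if $F$ contains a copy of $G$. A minimal $F$ must therefore itself be a copy of $G$, and this copy is minimal exactly when no proper subgraph of it contains $G$. So $(G,K_2)$ admits a Ramsey-minimal graph if and only if $G$ is non-self-embeddable.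

The first general approach is to start from some $F\to(G,H)$ and remove edges until nothing more can be removed. To run this with Zorn's Lemma one needs that the intersection of a decreasing chain of arrowing graphs still arrows. This can fail: for $G$ the ray and $H=K_2$, the ray with its first $n$ edges deleted arrows for every $n$, but the intersection over all $n$ has no edges. Here $G$ is self-embeddable. The question asks whether non-self-embeddability on both sides repairs this. It does not, and $H=P_3$ is already enough to see it.

## 2. Blue graphs with at most one edge, and blue matchings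

We begin with cases in which a minimal graph can be written down. Here $nG$ is the disjoint union of $n$ copies of $G$, so $nK_2$ is a matching with $n$ edges.

**Theorem 1.**
(a) If $G,H$ are non-self-embeddable (nonempty) and one of them has at most one edge, then $\mathcal R(G,H)\ne\emptyset$.
(b) If $G$ is connected, non-self-embeddable, with at least one edge, then $nG\in\mathcal R(G,nK_2)$ for all $n\ge1$.

**Proof of (a).** Exchanging the colors shows $\mathcal R(G,H)=\mathcal R(H,G)$, so we may assume that $H$ has at most one edge. Then $H$ is finite: otherwise it has infinitely many isolated vertices, and deleting one of them gives a proper subgraph isomorphic to $H$. If $G$ is finite, use the finite fact. Let $G$ be infinite.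

Suppose $H$ is edgeless on $s$ vertices. The edgeless graph on $s$ vertices contains $H$, so it arrows $(G,H)$. A proper subgraph of it has fewer than $s$ vertices, so it contains neither $H$ nor the infinite graph $G$. Hence it is minimal.

Suppose $H$ has exactly one edge. We claim that $G$ itself is minimal. A coloring of $G$ with a blue edge contains a blue $H$, since the infinite vertex set of $G$ supplies the isolated vertices of $H$; the all-red coloring contains a red $G$. So $G\to(G,H)$. A proper subgraph of $G$, colored all red, has no blue $H$, and it has no red $G$ because $G$ is non-self-embeddable. $\square$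

**Proof of (b).** Let $G^1,\dots,G^n$ be the copies of $G$ in $nG$. If each contains a blue edge, these edges form a blue $nK_2$; otherwise some $G^i$ is entirely red. So $nG\to(G,nK_2)$.

For minimality, $G$ is connected with an edge, so $nG$ has no isolated vertices. A proper subgraph misses an edge, or it misses a vertex and with it an edge; so it lies in $nG-e$ for some edge $e$, say $e\in G^1$. By monotonicity it suffices to show $nG-e\not\to(G,nK_2)$. For $i=2,\dots,n$ color one edge $e_i$ of $G^i$ blue, and everything else red. There are only $n-1$ blue edges, so there is no blue $nK_2$. As $G$ is connected, a red copy of $G$ would lie in $G^1-e$ or in some $G^i-e_i$, which contradicts that $G$ is non-self-embeddable. $\square$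

For instance, two disjoint double rays form a minimal graph for $(D,2K_2)$.

Now replace the matching by a star. A coloring has no blue $K_{1,r}$ exactly when every vertex has blue degree at most $r-1$; for $r=2$ the blue edges must form a matching. The construction in (b) breaks at once. If $G$ is connected and non-self-embeddable with an edge, then a disjoint union of any number of copies of $G$, finite or infinite, does not arrow $(G,P_3)$: color one edge in each copy blue. The blue edges form a matching, and no copy stays red. A coloring that avoids a blue star may use infinitely many blue edges, provided they are spread out. This freedom is what the counterexample exploits.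

## 3. The $k$-th power of a ray and a pendant edge

We want a non-self-embeddable $G$ that arrows "like" a self-embeddable graph $X$. If $X\subset G$ and $F\to(G,H)$ is equivalent to $F\to(X,H)$ for all $F$, then the defect of $X$ (one can delete edges forever) passes to $G$.

**Definition 4.** For $k\ge1$ let $X=X_k$ be the graph on $\{0,1,2,\dots\}$ with $ij\in E(X)$ iff $1\le|i-j|\le k$. Let $G=G_k$ be $X$ together with a new vertex $p$ adjacent only to the vertex $k$.

Example: $X_1$ is the ray. In $X_3$, the cube of a ray, vertex $0$ has neighbors $1,2,3$, and vertex $10$ has neighbors $7,8,9,11,12,13$. In $G_3$ the vertices $0,1,2,3,4,5,\dots$ have degrees $3,4,5,7,6,6,\dots$, and $p$ has degree $1$. So $G_3$ is connected and countable, with maximum degree $7$.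

**Theorem 2.** Let $k\ge3$, $r\ge2$, $G=G_k$ and $H=K_{1,r}$. Then $G$ and $H$ are non-self-embeddable, and $\mathcal R(G,H)=\emptyset$. Moreover, if $F\to(G,H)$, then $F-U\to(G,H)$ for every finite set $U$ of vertices, and $F-E_0\to(G,H)$ for every finite set $E_0$ of edges.

So the answer to the question is no, already for $(G_3,P_3)$. By Theorem 1(a), the two edges of $H=P_3$ are the smallest possible number. By Theorem 1(b), every matching $nK_2$ behaves well with all connected non-self-embeddable $G$, while every star $K_{1,r}$ with $r\ge2$ fails for some connected $G$.

From here on $k\ge3$ and $r\ge2$ are fixed, except where $k=1$ is discussed explicitly.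

**Lemma 3.** $G$ is non-self-embeddable, and so is $H$.

**Proof.** $H$ is finite. For $G$, the purpose is to show that the pendant edge pins everything down: any injective edge-preserving $f:G\to G$ is the identity. The degrees are
$$\deg p=1,\qquad \deg j=k+j\ (0\le j<k),\qquad \deg k=2k+1,\qquad \deg n=2k\ (n>k).$$
Always $\deg f(v)\ge\deg v$. Only $k$ has degree at least $2k+1$, so $f(k)=k$. Hence $f$ maps the finite set
$$N(k)=\{0,\dots,k-1\}\cup\{k+1,\dots,2k\}\cup\{p\}$$
injectively, and so bijectively, to itself. Its elements of degree at least $2k$ are $k+1,\dots,2k$. So $f$ maps $\{k+1,\dots,2k\}$ onto itself and $\{0,\dots,k-1,p\}$ onto itself. In the latter set the degrees are $k,k+1,\dots,2k-1$ for $0,\dots,k-1$, and $1$ for $p$. Only $k-1$ has degree at least $2k-1$ there, so $f(k-1)=k-1$; among the rest only $k-2$ has degree at least $2k-2$, so $f(k-2)=k-2$; and so on down to $f(0)=0$. Then $f(p)=p$.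

For $n\ge k+1$ suppose that $f$ fixes $p$ and all vertices below $n$. Since $n$ is adjacent to $n-k$, we have $f(n)\in N(n-k)$. Every element of $N(n-k)$ other than $n$ is $p$ or smaller than $n$, hence is already the image of another vertex. So $f(n)=n$. $\square$

## 4. Finite deletions, and the reduction to one equivalence

A copy of $X$ in a graph is given by an injective sequence $(y_0,y_1,\dots)$ of vertices with $y_iy_j$ an edge whenever $1\le|i-j|\le k$. Every tail $(y_s,y_{s+1},\dots)$ is again a copy of $X$.

**Lemma 4.** If $F\to(X,H)$, then $F-U\to(X,H)$ for every finite $U\subset V(F)$, and $F-E_0\to(X,H)$ for every finite $E_0\subset E(F)$.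

**Proof.** Suppose $F-U$ has a coloring with no red $X$ and no blue $H$. Color all edges of $F$ that meet $U$ red. The blue edges have not changed, so there is no blue $K_{1,r}$; hence $F$ has a red $X$. Since $U$ is finite, a tail of it avoids $U$ and is a red $X$ in $F-U$, a contradiction. For $E_0$, let $U$ be the set of its endpoints; $F-E_0\supseteq F-U$, so $F-E_0$ arrows as well. $\square$

**Proposition 5.** $F\to(X,H)$ if and only if $F\to(G,H)$.

**Proof of Theorem 2 from Proposition 5.** If $F\to(G,H)$, then $F\to(X,H)$, so $F-U\to(X,H)$ and $F-E_0\to(X,H)$ by Lemma 4, and Proposition 5 turns $X$ back into $G$. If some $F$ were in $\mathcal R(G,H)$, it would have an edge $e$, since an edgeless graph has no red $G$ and no blue $H$. But then $F-e\to(G,H)$, so $F$ is not minimal. With Lemma 3 this is the whole theorem. $\square$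

Everything now rests on Proposition 5. Since $X\subset G$, $F\to(G,H)$ implies $F\to(X,H)$. For the converse, suppose $F\not\to(G,H)$. Fix a coloring with red graph $R$ and blue graph $B$, also used for the edge sets, such that there is no red $G$ and all blue degrees are at most $r-1$. The task is to recolor $F$ so that there is no red $X$ and still no blue $K_{1,r}$.

## 5. Red copies of $X$ are sealed

The purpose of the first claim is to see what the absence of a red $G$ says about a red $X$: after its first $k$ vertices, it has no red edges except its own.

**Claim 6.** If $(y_i)$ is a copy of $X$ in $R$ and $n\ge k$, then $N_R(y_n)=\{y_j:1\le|j-n|\le k\}$.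

**Proof.** The inclusion "$\supseteq$" is clear. Suppose $u\in N_R(y_n)$ is none of these $y_j$.

If $u\notin\{y_j:j\ge n-k\}$, then the copy $(y_{n-k},y_{n-k+1},\dots)$ of $X$, in which $y_n$ is in position $k$, together with the edge $y_nu$, is a red copy of $G$, a contradiction.

Otherwise $u=y_m$ with $m\ge n-k$, and since $u\ne y_n$ is not one of the listed vertices, $m\ge n+k+1$. Then $y_n\notin\{y_j:j\ge m-k\}$, and $(y_{m-k},y_{m-k+1},\dots)$, in which $y_m$ is in position $k$, together with the edge $y_my_n$, is a red copy of $G$, a contradiction. $\square$

The proof works for every $k\ge1$.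

## 6. Cutting and swapping, and a ladder where it fails for $k=1$

How do we destroy a sealed copy of $X$ cheaply? One edge is a wall. Take $k=3$ and delete the edge $\{10,11\}$ from $X_3$. The 4-cliques of $X_3$ are the windows $\{i,i+1,i+2,i+3\}$. Those with $i=8,9,10$ are destroyed, and each surviving one lies in $\{0,\dots,10\}$ or in $\{11,12,\dots\}$. A copy of $X_3$ moves through 4-cliques that overlap in three vertices, so it cannot pass from one side to the other. Since tails of $X$ are copies of $X$, we need infinitely many such walls in each copy.

A wall is an edge recolored from red to blue, so its two endpoints gain one blue edge. If an endpoint already has blue degree $r-1$, it must give up a blue edge, which becomes red. This is the recipe.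

**The recoloring.** By Zorn's Lemma, let $\mathcal Y$ be a maximal family of pairwise vertex-disjoint copies of $X$ in $R$. For each $Y\in\mathcal Y$ fix its sequence $(y_i)=(y_i^Y)$. Put $L=10k$. For $Y\in\mathcal Y$ and $t\ge1$ call $y_{Lt}$ and $y_{Lt+1}$ cut vertices, and partners of each other. Let $K$ be the set of all cut vertices and
$$E_1=\{y^Y_{Lt}\,y^Y_{Lt+1}:Y\in\mathcal Y,\ t\ge1\}\subset R.$$
For each $c\in K$ with $\deg_B(c)=r-1$ (which is at least $1$) choose one blue edge $\varepsilon(c)$ at $c$. Let $E_2\subset B$ be the set of chosen edges. Put
$$R'=(R\setminus E_1)\cup E_2,\qquad B'=(B\setminus E_2)\cup E_1. \tag{1}$$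

**Claim 7.** $B'$ contains no $K_{1,r}$.

**Proof.** Vertices outside $K$ gain no blue edge. A vertex $c\in K$ gains exactly one, the edge to its partner; if $\deg_B(c)=r-1$, it also loses $\varepsilon(c)$. So all degrees in $B'$ are at most $r-1$. $\square$

The danger is in $E_2$: the newly red edges could build a red $X$ of their own. For $k=1$, where $X$ is the ray, this really happens. That case is the natural first attempt, since $G_1$ is non-self-embeddable too: an injective edge-preserving $f$ fixes $1$, the only vertex of degree $3$; it fixes $2$, the only neighbor of $1$ of degree at least $2$; so it permutes $\{0,p\}$, and it fixes all later vertices one after another. Its image is all of $G_1$.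

Let $F$ be the ladder with rails $a_0a_1a_2\cdots$ and $b_0b_1b_2\cdots$ and rungs $a_ib_i$. Color the rails red and the rungs blue. The red degrees are at most $2$, so there is no red $G_1$, and the blue edges form a matching, so there is no blue $P_3$. The two red rays $(a_0,a_1,\dots)$ and $(b_5,b_6,\dots)$ form a maximal disjoint family, since only $b_0,\dots,b_4$ remain. With $L=10$ the edges $a_{10t}a_{10t+1}$ and $b_{10t+5}b_{10t+6}$, $t\ge1$, become blue, and the rungs at the cut vertices become red. But then
$$a_0\cdots a_{10}\;b_{10}\cdots b_{15}\;a_{15}\cdots a_{20}\;b_{20}\cdots b_{25}\;a_{25}\cdots$$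
is a red ray. Each rail is left through a swapped rung just before its wall and is rejoined behind the wall.

This shows only that the recipe fails here, not that the ladder arrows: coloring the edges $a_{2i+1}a_{2i+2}$ and $b_{2i+1}b_{2i+2}$ blue and the rest red leaves disjoint red 4-cycles, so the ladder does not arrow $(X_1,P_3)$.

What lets the ray through is that it can cross a single edge. A copy of $X_k$ with $k\ge3$ cannot cross so easily: each of its edges lies in a $(k+1)$-clique. A swapped edge is of use to it only inside a $(k+1)$-clique of $R'$. Swapped edges are few, at most one chosen per cut vertex, so most edges of such a clique are old red edges, and at a cut vertex those are sealed by Claim 6. We now make this precise.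

## 7. Cliques of $R'$

For $Y\in\mathcal Y$ define the finite segments
$$I_0=\{y_i:0\le i\le L\},\qquad I_t=\{y_i:Lt<i\le L(t+1)\}\quad(t\ge1).$$
The walls $y_{Lt}y_{Lt+1}$ sit exactly between $I_{t-1}$ and $I_t$.

The next claim records how cut vertices can meet.

**Claim 8.**
(F1) If $c,d\in K$ are distinct and $R$-adjacent, they are partners and $cd\in E_1$. Hence two vertices of $K$ that are adjacent in $R'$ are joined by an $E_2$-edge and are not partners.
(F2) If $c,d\in K$ are distinct and have a common $R$-neighbor, they are partners.

**Proof.** Let $c=y_n$ in $Y\in\mathcal Y$, so $n\ge L=10k$. Indices of distinct cut vertices of $Y$ that are not partners differ by at least $L-1=10k-1>2k$.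

(F1) By Claim 6, $d=y_j$ with $|j-n|\le k$. As the members of $\mathcal Y$ are disjoint, $d$ is a cut vertex of the same $Y$, and the index difference forces $c,d$ to be partners, so $cd\in E_1$. For the second statement: an edge $cd$ of $R'$ with $c,d\in K$ lies in $R\setminus E_1$ or in $E_2$, and the first is impossible by what was just shown. Partners are joined by an edge of $E_1$, which is not in $R'$.

(F2) By Claim 6 the common neighbor is $y_j$ with $|j-n|\le k$, so $j\ge9k\ge k$. By Claim 6 at $y_j$, $d=y_m$ with $|m-j|\le k$. So $|m-n|\le2k$, and $c,d$ are partners. $\square$

The purpose of the next claim, the heart of the proof, is to show that a $(k+1)$-clique using a swapped edge still lies essentially on one side of a wall.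

**Claim 9.** Let $Q$ be a $(k+1)$-clique of $R'$ containing an $E_2$-edge. Then there are $Y\in\mathcal Y$ and $c=y_n\in K\cap Q$ such that either $Q\setminus\{c\}\subset\{y_{n+1},\dots,y_{n+2k}\}$ or $Q\setminus\{c\}\subset\{y_{n-2k},\dots,y_{n-1}\}$. Consequently the $k$ vertices of $Q\setminus\{c\}$ lie in one segment of $Y$, and the indices of vertices of $Q$ differ pairwise by at most $2k$.

**Proof.** First we count, to show that $Q$ has one cut vertex and one $E_2$-edge. Let $q=|Q\cap K|$ and let $\ell$ be the number of $E_2$-edges inside $Q$. Each $E_2$-edge is $\varepsilon(c)$ for one of its endpoints $c\in K$, so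
$$1\le\ell\le q. \tag{2}$$
By (F1), all $\binom q2$ pairs in $Q\cap K$ are $E_2$-edges, so $\binom q2\le\ell\le q$ and $q\le3$. Also by (F1), the vertices of $Q\cap K$ are pairwise non-partners, so by (F2) each vertex of $Q\setminus K$ is $R$-adjacent to at most one of them. It is adjacent in $R'$ to all of them, so it is joined to at least $q-1$ of them by $E_2$-edges. Hence
$$\ell\ge\binom q2+(k+1-q)(q-1). \tag{3}$$
For $q=2$ this gives $\ell\ge1+(k-1)=k\ge3>q$. For $q=3$ it gives $\ell\ge3+2(k-2)\ge5>q$. Both contradict (2), so $q=1$ and $\ell=1$. (For $k=2$ the bounds would be $\ell\ge2$ and $\ell\ge3$, and there would be no contradiction; this is one place where $k\ge3$ is needed for the argument.)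

Now we locate $Q$. Let $Q\cap K=\{c\}$ with $c=y_n\in Y$, so $n\ge L$. The unique $E_2$-edge in $Q$ has an endpoint in $K$, so it is $cz$ for some $z$. Let $A=Q\setminus\{c,z\}$; then $|A|=k-1\ge2$. All edges of $Q$ other than $cz$ are in $R$. By Claim 6 at $c$, each $a\in A$ is $y_i$ with $1\le|i-n|\le k$. In particular $i\ge9k\ge k$, so by Claim 6 at $a$ we get $z=y_m$ with $|m-i|\le k$. Thus $|m-n|\le2k$. Since $cz\in B$ is not in $R$, and $y_n$ is $R$-adjacent to all $y_j$ with $1\le|j-n|\le k$, we have
$$k<|m-n|\le2k.$$
If $m>n$, then $m\ge n+k+1$, and every $a=y_i\in A$ has $i\ge m-k\ge n+1$; so $Q\setminus\{c\}\subset\{y_{n+1},\dots,y_{n+2k}\}$. If $m<n$, then $m\le n-k-1$, and every $a=y_i\in A$ has $i\le m+k\le n-1$; so $Q\setminus\{c\}\subset\{y_{n-2k},\dots,y_{n-1}\}$. In both cases all indices of $Q$ lie in an interval of length $2k$.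

Finally $n=Lt$ or $n=Lt+1$ for some $t\ge1$. In both cases the indices $n+1,\dots,n+2k$ lie between $Lt+1$ and $Lt+1+2k\le L(t+1)$, so $\{y_{n+1},\dots,y_{n+2k}\}\subset I_t$. The indices $n-2k,\dots,n-1$ lie between $Lt-2k>L(t-1)$ and $Lt$, so $\{y_{n-2k},\dots,y_{n-1}\}\subset I_{t-1}$. $\square$

The next claim extends this to every clique that reaches far enough into some $Y$.

**Claim 10.** Let $Q$ be a $(k+1)$-clique of $R'$ containing a vertex $y_i$, $i\ge L$, of some $Y\in\mathcal Y$. Then $Q\subset Y$, the indices of vertices of $Q$ differ pairwise by at most $2k$, and at least $k$ vertices of $Q$ lie in one segment of $Y$.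

**Proof.** If $Q$ contains an $E_2$-edge, apply Claim 9. The copy it provides contains all of $Q$, in particular $y_i$, so it is $Y$ by disjointness.

Otherwise $Q$ is a clique of $R\setminus E_1$. By Claim 6, $Q\subset\{y_{i-k},\dots,y_{i+k}\}$. All these indices are at least $9k\ge k$, so by Claim 6 again the indices in $Q$ pairwise differ by at most $k$. These are $k+1$ distinct integers, so $Q=\{y_a,\dots,y_{a+k}\}$ for some $a$. If $Q$ were not inside one segment, it would contain $y_{Lt}$ and $y_{Lt+1}$ for some $t\ge1$; these are not adjacent in $R'$, a contradiction. So all of $Q$ lies in one segment. $\square$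

## 8. No copy of $X$ in $R'$

**Claim 11.** $R'$ contains no copy of $X$.

**Proof.** Suppose $(x_0,x_1,\dots)$ is a copy $X'$ of $X$ in $R'$. Put $C_m=\{x_m,\dots,x_{m+k}\}$. This is a $(k+1)$-clique of $R'$, and every vertex and every edge of $X'$ lies in some $C_m$. In five steps we first show that $X'$ has only finitely many vertices deep inside any $Y$, then that it goes deep into at most one $Y$, and finally use the maximality of $\mathcal Y$.

**Step 1.** This step shows that $X'$ cannot settle behind a wall: no $C_m$ has at least $k$ vertices in a segment $I_t$ of some $Y\in\mathcal Y$ with $t\ge1$.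

Suppose $C_m$ does. At most one vertex of $C_m$ is outside $I_t$, and $|C_m\cap C_{m+1}|=k$, so $C_{m+1}$ has at least $k-1\ge2$ vertices in $I_t$. These have index at least $L$, so by Claim 10 $C_{m+1}$ has at least $k$ of its $k+1$ vertices in one segment of $Y$. If that segment were not $I_t$, at most one vertex of $C_{m+1}$ would be in $I_t$, a contradiction. So $C_{m+1}$ has at least $k$ vertices in $I_t$. Inductively, all $C_{m'}$ with $m'\ge m$ meet $I_t$. But $C_m,C_{m+k+1},C_{m+2(k+1)},\dots$ are pairwise disjoint and $I_t$ is finite, a contradiction.

**Step 2.** This step bounds how far $X'$ enters any $Y$. For $Y\in\mathcal Y$ let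
$$D_Y=V(X')\cap\{y_i:i\ge8k\}.$$
We show that $D_Y$ is finite. Let $y_i\in V(X')$ with $i\ge L$, and take $C_m\ni y_i$. By Claim 10, $C_m\subset Y$ and at least $k$ vertices of $C_m$ lie in one segment of $Y$; by Step 1 that segment is $I_0$. So $C_m$ has a vertex $y_j$ with $j\le L$, and since indices in $C_m$ differ by at most $2k$, we get $i\le L+2k$. So all indices occurring in $D_Y$ are at most $L+2k$.

**Step 3.** This step finds a small set that separates $D_Y$ from the rest of $X'$. We show that all neighbors in $X'$ of vertices of $D_Y$ lie in $\{y_j:j\ge7k\}$.

Let $y_iv$ be an edge of $X'$ with $i\ge8k$. If it is in $R$, then $v=y_j$ with $|j-i|\le k$ by Claim 6, so $j\ge7k$. If it is in $E_2$, take $C_m$ containing this edge. By Claim 9 and the disjointness of $\mathcal Y$, $C_m\subset Y$, and for the cut vertex $y_n$ given there, all indices in $C_m$ are at least $n-2k\ge L-2k=8k$. So $v=y_j$ with $j\ge8k$.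

Hence the set $S=\{y_{7k},\dots,y_{8k-1}\}$, with $|S|=k$, separates $D_Y$ from $V(X')\setminus(D_Y\cup S)$ in $X'$.

**Step 4.** This step uses the connectivity of $X'$ to show that at most one $Y\in\mathcal Y$ has $D_Y\ne\emptyset$.

Let $D_Y\ne\emptyset$. As $D_Y$ and $S$ are finite, $V(X')\setminus(D_Y\cup S)$ is infinite, so by Step 3 $X'-S$ is disconnected and $D_Y$ is a union of components of it. List the vertices of $X'-S$ in increasing order of $x$-index. Two consecutive ones $x_a,x_b$ with $a<b$ are adjacent unless $b-a\ge k+1$, in which case the at least $k$ vertices $x_{a+1},\dots,x_{b-1}$ all lie in $S$. Since $X'-S$ is disconnected, such a gap occurs. Since $|S|=k$, the gap consists of exactly $k$ vertices and uses up all of $S$: with $m=a+1\ge1$,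
$$S=\{x_m,\dots,x_{m+k-1}\},$$
and there is no other gap. So the components of $X'-S$ are $\{x_0,\dots,x_{m-1}\}$ and $\{x_j:j\ge m+k\}$. The second is infinite, so the finite nonempty set $D_Y$ equals $\{x_0,\dots,x_{m-1}\}$. In particular $x_0\in Y$. By disjointness this holds for at most one $Y$.

**Step 5.** This step derives the contradiction from the maximality of $\mathcal Y$. By Steps 2 and 4 the union of all sets $D_Y$ is finite. So some tail of $X'$, renamed $W=(w_0,w_1,\dots)$, avoids $\{y_i:i\ge8k\}$ for every $Y\in\mathcal Y$. Cut vertices have index at least $10k$, so $W$ contains none of them. Every $E_2$-edge contains a cut vertex, so $W$ is a copy of $X$ in $R$. Also $W$ meets each $Y\in\mathcal Y$ in at most $8k$ vertices.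

Every tail of $W$ is a copy of $X$ in $R$. By maximality of $\mathcal Y$ it meets some member of $\mathcal Y$, since otherwise it could be added. Hence infinitely many vertices of $W$ lie in $\bigcup_{Y\in\mathcal Y}V(Y)$. Discard $w_0,\dots,w_{2k-1}$; since each $Y$ accounts for at most $8k$ of the remaining infinitely many vertices, infinitely many $Y\in\mathcal Y$ meet $\{w_n:n\ge2k\}$.

By Claim 6 applied to $W$, all $R$-neighbors of $w_n$ with $n\ge2k$ lie in $\{w_j:j\ge k\}$. So in $R$ the set $\{w_k,\dots,w_{2k-1}\}$ separates $\{w_n:n\ge2k\}$ from all other vertices. Each $Y$ that meets $\{w_n:n\ge2k\}$ is an infinite connected subgraph of $R$ with infinitely many vertices outside $W$, so it contains one of the $k$ vertices $w_k,\dots,w_{2k-1}$. As the members of $\mathcal Y$ are disjoint, there are at most $k$ such $Y$. This contradicts that there are infinitely many. $\square$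

By Claims 7 and 11, the coloring (1) of $F$ has no red $X$ and no blue $K_{1,r}$, that is, $F\not\to(X,H)$. This proves Proposition 5, and with it Theorem 2. $\blacksquare$
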